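# Chern–Mather classes of $K$-orbit closures: a negative coefficient in type $G_2$

## 1. Torus orbits on the projective line

Take $G=SL_2$ over $\mathbb C$, and let $\theta$ be conjugation by $\mathrm{diag}(i,-i)$. The fixed group is the diagonal torus $H$, so $K=H$, and we put $T=H$. Let $B$ be the group of upper triangular matrices and let $\alpha$ be the root whose root space lies in $\mathrm{Lie}\,B$. Then $X=G/B=\mathbb P^1$ has two $T$-fixed points, $p_0=eB$ and $p_\infty=w_0B$. The tangent space at $p_0$ is $\mathfrak g/\mathfrak b$, of weight $-\alpha$; the tangent space at $p_\infty$ has weight $\alpha$. The closures of $K$-orbits are $\{p_0\}$, $\{p_\infty\}$ and $X$.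

The Schubert varieties $\overline{BwB}/B$ are $\{p_0\}$ and $X$, and the classes $[p_0]_T$, $[X]_T$ form a basis of the $T$-equivariant Borel–Moore homology of $X$ over $H_T^*=\mathbb Q[\alpha]$. We expand $[p_\infty]_T=a[p_0]_T+k[X]_T$. For degree reasons $a$ is a number and $k$ is linear in $\alpha$. We use that on a line of weight $\lambda$ the origin has class $\lambda$ times the class of the line.

* On the chart $X\smallsetminus p_0$, a line of weight $\alpha$, the class $[p_\infty]_T$ becomes $\alpha$ and $[p_0]_T$ becomes $0$. So $k=\alpha$.
* On the chart $X\smallsetminus p_\infty$, a line of weight $-\alpha$, we get $0=-a\alpha+k$. So $a=1$.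

Hence $[p_\infty]_T=[p_0]_T+\alpha[X]_T$. Now take total Chern classes of tangent bundles. A point contributes its own class. For $X$ itself, $c_1^T(TX)\cap[X]_T=[p_0]_T+[p_\infty]_T$, since both sides restrict to $-\alpha$ and $\alpha$ on the two charts. So the three orbit closures give
$$[p_0]_T,\qquad [p_0]_T+\alpha[X]_T,\qquad (1+\alpha)[X]_T+2[p_0]_T .$$
Every coefficient is a polynomial in the simple root with nonnegative integer coefficients. Is this a general fact?

To ask this for singular orbit closures one needs a substitute for the Chern class of the tangent bundle, and the substitute here is the Chern–Mather class, defined in Section 2. The setting is as follows. Let $G$ be a reductive algebraic group over $\mathbb C$ with an involution $\theta$, and let $K=G^\theta_0$ be the identity component of the fixed group. Let $B\supset H$ be a $\theta$-stable Borel subgroup and maximal torus, and $T=(H\cap K)_0$. The positive roots are those whose root spaces lie in $\mathrm{Lie}\,B$. Let $W$ be the Weyl group, $X=G/B$, and $Y_w=\overline{BwB}/B$ for $w\in W$. The classes $[Y_w]_T$ form the Schubert basis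 of $H_*^T(X)$ over $H_T^*$.

**Positivity statement.** Let $Y$ be the closure of a $K$-orbit in $X$. When $c_M^T(Y)$ is expressed in the Schubert basis, each coefficient is a sum of monomials in the positive simple roots of $G$, restricted to $T$, with nonnegative integer coefficients.

We shall see that this is false. The first counterexample has $G$ of type $G_2$, $T=H$ and $\dim Y=4$. (We work with rational coefficients; the integral statement is stronger, so disproving the rational one is enough.)

## 2. Equivariant classes, Nash blow-ups and the local Euler obstruction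

**Equivariant Borel–Moore homology.** For a torus $T$, $H_T^*=\mathrm{Sym}(\text{character lattice})\otimes\mathbb Q$. A character $\lambda$ also denotes $c_1^T$ of the line $\mathbb C_\lambda$. "Degree" of an element of $H_T^*$ means polynomial degree. For a $T$-variety $Z$, multiplication by an element of degree $i$ maps $H^T_{k}(Z)$ to $H^T_{k-2i}(Z)$, and a $T$-stable closed subvariety $Z'$ has a class $[Z']_T\in H^T_{2\dim Z'}(Z)$. There are proper push-forwards, restrictions to $T$-stable open subsets, and cap products with equivariant Chern classes. If $V$ is a $T$-representation with weights $\lambda_1,\dots,\lambda_N$, then $H^T_*(V)=H_T^*[V]_T$ is free of rank one, and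
$$[0]_T=\lambda_1\cdots\lambda_N\,[V]_T .\tag{1}$$

**Reading off the coefficient of $[X]_T$.** Let $N$ be the unipotent radical of $B$ and $U=Nw_0B/B$ the open cell. Since $t\cdot nw_0B=(tnt^{-1})w_0B$, the cell is $T$-equivariantly isomorphic to $\mathrm{Lie}\,N$. Its complement is $\bigcup_{w\neq w_0}Y_w$. So restriction $H^T_*(X)\to H^T_*(U)=H_T^*[U]_T$ kills $[Y_w]_T$ for $w\ne w_0$ and sends $[X]_T$ to $[U]_T$. *The coefficient of $[X]_T=[Y_{w_0}]_T$ in a class is what one sees on $U$.*

**Definition (Nash blow-up, Chern–Mather class).** Let $Y$ be a closed $T$-stable subvariety, of dimension $d$, of a smooth $T$-variety $U$. On the smooth locus $Y_{reg}$ the map $y\mapsto(y,T_yY)$ goes to the Grassmann bundle of $d$-planes in $TU$. The closure of its image is the Nash blow-up $\nu:\tilde Y\to Y$; it is proper and birational over $Y$. It carries the tautological rank-$d$ bundle $\tilde{\mathcal T}\subset\nu^*TU$. The class $c_M^T(Y)\in H_*^T(U)$ is the push-forward to $U$ of $c^T(\tilde{\mathcal T})\cap[\tilde Y]_T$.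

Three properties are used. First, the construction is local: $c_M^T(Y)|_{U'}=c_M^T(Y\cap U')$ for $U'\subset U$ open and $T$-stable. With the preceding paragraph, the coefficient $c$ of $[X]_T$ in $c_M^T(Y)$, for $Y\subset X$, satisfies
$$c_M^T(Y\cap U)=c\,[U]_T .\tag{2}$$
Second, by the projection formula $\tilde Y$ may be replaced by any proper birational model mapping to it, with the pulled-back bundle. Third, if $A$ is a $T$-representation, the Nash blow-up of $Z\times A$ is $\tilde Z\times A$ with bundle $\tilde{\mathcal T}_Z\oplus A$. So if $Z$ is a closed $T$-stable subvariety of a representation $V$,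
$$c_M^T(Z)=f\,[V]_T\quad\Longrightarrow\quad c_M^T(Z\times A)=c^T(A)\,f\,[V\times A]_T .\tag{3}$$

**Example (cusp).** Let $T=\mathbb C^*$ have basic character $\chi$, and let it act on $\mathbb C^2$ with weights $2\chi,3\chi$. Let $Y=\{y^2=x^3\}$, parametrized by $s\mapsto(s^2,s^3)$. The tangent line at a smooth point is spanned by $(2,3s)$, and its slope $3s/2$ determines $s$. So $\tilde Y$ is the line with coordinate $s$, a line of weight $\chi$, and $\tilde{\mathcal T}$ is spanned by $(2,3s)$; its fibre at $s=0$ has weight $2\chi$. The curve has an equation of weight $6\chi$, so $[Y]_T=6\chi[\mathbb C^2]_T$, and $c_M^T(Y)=(1+2\chi)\,6\chi\,[\mathbb C^2]_T$. By (1), $[0]_T=6\chi^2[\mathbb C^2]_T$, so the component in $H_0^T$ is $12\chi^2[\mathbb C^2]_T=2[0]_T$.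

The multiplicity $2$ is an instance of the following invariant.

**Definition (local Euler obstruction).** Let $Z\subset\mathbb C^N$ be closed of dimension $d$ with $0\in Z$, and use the standard Hermitian metric. For $\tilde z\in\tilde Z$ over $z$, let $r(\tilde z)$ be the orthogonal projection of the vector $z$ to the subspace $\tilde{\mathcal T}_{\tilde z}\subset\mathbb C^N$. For small $\varepsilon>0$ the section $r$ has no zero over $0<\|z\|\le\varepsilon$. Then $\mathrm{Eu}_Z(0)$ is the obstruction to extending $r$ from $\nu^{-1}(\|z\|=\varepsilon)$ to a nowhere-zero section of $\tilde{\mathcal T}$ over $\nu^{-1}(\|z\|\le\varepsilon)$: one evaluates the relative Euler class of $(\tilde{\mathcal T},r)$ on the fundamental class of that pair.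

This is MacPherson's definition (Ann. of Math. 100 (1974)). He uses the real 1-form $d\|z\|^2$ restricted to $\tilde{\mathcal T}$; since $d\|z\|^2(v)=2\,\mathrm{Re}\langle v,z\rangle=2\,\mathrm{Re}\langle v,r\rangle$ for $v\in\tilde{\mathcal T}$, it corresponds to $2r$ under the metric. The orientation is the complex one on $\tilde{\mathcal T}$, so that smooth points have $\mathrm{Eu}=1$. We use that $\mathrm{Eu}$ depends only on the germ of $Z$ up to analytic isomorphism, and we set $\mathrm{Eu}_Z=0$ off $Z$. As with Chern–Mather classes, the evaluation may be made on any proper birational model mapping to $\tilde Z$. In the cusp example $r$ is the projection of $(s^2,s^3)$ to the span of $(2,3s)$. It is $(2,3s)$ times $(2s^2+3s^3\bar s)/(4+9|s|^2)$, which winds twice around $0$ on a small circle, so $\mathrm{Eu}=2$.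

**Lemma A (smooth factors).** If $A=\mathbb C^k$, then $\mathrm{Eu}_{Z\times A}(0,0)=\mathrm{Eu}_Z(0)$.

*Proof.* The bundle is $\tilde{\mathcal T}_Z\oplus A$ on $\tilde Z\times A$, and the section is $(r_Z,a)$ at a point over $(z,a)$. Near the fibre over $(0,0)$ it vanishes only where both components do. Thom classes are multiplicative, so the relative Euler class is the exterior product of that of $(\tilde{\mathcal T}_Z,r_Z)$ and that of the identity section of $A$ over $A$. The latter has index $1$. $\blacksquare$

**Facts recalled.** Besides (1) we use the following.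

* Atiyah–Bott localization on $\mathbb P^1$.
* For the flag variety, restriction $H_*^T(X)\to\bigoplus_{x\in X^T}H_T^*$ to fixed points is injective.
* Graham's theorem (*Positivity in equivariant Schubert calculus*, Duke Math. J. 109 (2001), Thm. 3.2): the class of any $T$-stable subvariety of $X$ is a combination of classes of subvarieties stable under $TN$, with coefficients that are nonnegative combinations of monomials in the weights of $T$ on $\mathrm{Lie}\,N$.

The subvarieties in Graham's theorem are the $Y_w$: the $N$-orbits on $X$ are the cells $NwB/B=BwB/B$, finite in number, so a closed irreducible $N$-stable subset is the closure of a cell. The weights are the positive roots restricted to $T$, which are sums of restricted simple roots. In Section 1 we saw the theorem at work: $[p_\infty]_T=[p_0]_T+\alpha[X]_T$.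

## 3. Cones over rational normal curves, and the sign $2-e$

The natural way to try to prove positivity is to write each component of $c_M^T(Y)$ as a nonnegative combination of classes of $T$-stable subvarieties and then quote Graham's theorem. For the top component this works: it is the push-forward of $[\tilde Y]_T$, which is $[Y]_T$ because $\nu$ is birational. For the bottom component, in $H_0^T$, the available $T$-stable subvarieties are fixed points. In the $\mathbb P^1$ example the bottom component of $c_M^T(X)$ was $[p_0]_T+[p_\infty]_T$, the zeros of the vector field that generates the torus action.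

For singular $Y$ that vector field still lifts to a section of $\tilde{\mathcal T}$, but over a singular fixed point it vanishes on the whole fibre of the Nash blow-up. The contribution of this fibre is an excess term, and excess terms can be negative. Here is the family where one sees this.

Let $E=\langle x,y\rangle$ be the plane with $T$-weights $0,\beta$, where $\beta\ne0$. Let $e\ge1$ and $V=\mathbb C_\alpha\otimes\mathrm{Sym}^eE$, with weights $\alpha,\alpha+\beta,\dots,\alpha+e\beta$. Let $\hat C_e=\{l^e:l\in E\}\subset V$. It is the cone over the rational normal curve, the image of the closed embedding $\mathbb P(E)\to\mathbb P(\mathrm{Sym}^eE)$, $[l]\mapsto[l^e]$. So it is closed, irreducible and of dimension 2. It is $T$-stable, since $T$ acts on $E$ linearly and every scalar multiple of an $e$-th power is an $e$-th power.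

**Lemma B.** We have $c_M^T(\hat C_e)=f_e[V]_T$ with
$$f_e=\prod_{j=1}^{e-1}(\alpha+j\beta)\cdot\bigl(e+2\alpha+e\beta+(2-e)\,\alpha(\alpha+e\beta)\bigr),\tag{4}$$
and $\mathrm{Eu}_{\hat C_e}(0)=2-e$.

*Proof.* **A smooth model.** Let $\ell\subset E$ be the tautological line bundle on $\mathbb P(E)=\mathbb P^1$, and let $L=\mathrm{Tot}(\mathbb C_\alpha\otimes\ell^e)\subset\mathbb P^1\times V$. The projection $L\to V$ is proper with image $\hat C_e$. It is an isomorphism over $\hat C_e\smallsetminus0$: the inverse sends $v$ to $([l],v)$, where $[l]$ is the point of $\mathbb P^1$ corresponding to $[v]$ under the closed embedding.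

**The Nash bundle on the model.** Differentiating $(l+tm)^e$ at $t=0$ gives $e\,l^{e-1}m$. So the tangent plane of $\hat C_e$ at $l^e\neq0$ is $l^{e-1}E$. The subbundle
$$\mathcal T=\mathbb C_\alpha\otimes\ell^{e-1}\otimes E\ \subset\ V\otimes\mathcal O$$
(multiplication by $l^{e-1}$ is injective) has rank 2 on all of $\mathbb P^1$. Pulled back to $L$, it gives a map from $L$ to $V\times\mathrm{Gr}(2,V)$ that agrees with $v\mapsto(v,T_v\hat C_e)$ off the zero section. This map is proper because $L\to V$ is, so its image is closed and irreducible, hence equal to the Nash blow-up. Under it $\tilde{\mathcal T}$ pulls back to $\mathcal T$.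

**The integral.** Let $Q=V/(\mathbb C_\alpha\otimes\ell^e)$, of rank $e$. On $\mathbb P^1\times V$ the map $(\ell,v)\mapsto v \bmod \mathbb C_\alpha\otimes\ell^e$ is an invariant section of $Q$, transverse to zero, with zero locus $L$. So $[L]_T=c_e^T(Q)\cap[\mathbb P^1\times V]_T$. Pushing $c^T(\mathcal T)\cap[L]_T$ to $V$ we get
$$f_e=\int_{\mathbb P^1}c^T(\mathcal T)\,c_e^T(Q).$$
The weights at the two fixed points, using $T\mathbb P^1=\mathrm{Hom}(\ell,E/\ell)$, are:

| | $T\mathbb P^1$ | $\mathcal T$ | $Q$ |
|---|---|---|---|
| $\ell=\langle x\rangle$ | $\beta$ | $\alpha,\ \alpha+\beta$ | $\alpha+\beta,\ \dots,\ \alpha+e\beta$ |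
| $\ell=\langle y\rangle$ | $-\beta$ | $\alpha+(e-1)\beta,\ \alpha+e\beta$ | $\alpha,\ \dots,\ \alpha+(e-1)\beta$ |

Localization gives
$$f_e=\frac{\prod_{j=1}^{e-1}(\alpha+j\beta)}{\beta}\Bigl[(1+\alpha)(1+\alpha+\beta)(\alpha+e\beta)-(1+\alpha+(e-1)\beta)(1+\alpha+e\beta)\,\alpha\Bigr].$$
We expand the bracket degree by degree. In degree 1 it is $\alpha+e\beta-\alpha=e\beta$. In degree 2 it is
$$(2\alpha+\beta)(\alpha+e\beta)-(2\alpha+(2e-1)\beta)\alpha=2\alpha\beta+e\beta^2 .$$
In degree 3 it is
$$\alpha(\alpha+e\beta)\bigl[(\alpha+\beta)-(\alpha+(e-1)\beta)\bigr]=(2-e)\,\beta\,\alpha(\alpha+e\beta).$$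
Dividing by $\beta$ gives (4).

**The Euler obstruction.** Since $\hat C_e$ is a cone, the vector $v$ itself lies in the tangent plane at $v$, so on $L$ the section $r$ is the tautological section $v$. It lies in the line subbundle $\ell^e\subset\mathcal T$ (we now drop $T$), and as a section of $\ell^e$ it vanishes transversally along the zero section $D\cong\mathbb P^1$ of $L$. By multiplicativity of Euler classes the relative Euler class of $(\mathcal T,v)$, capped with $[L]$, is $c_1(\mathcal T/\ell^e)\cap[D]$. Now $\mathcal T/\ell^e=\ell^{e-1}\otimes(E/\ell)$ has degree $-(e-1)+1=2-e$. $\blacksquare$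

For $e=1$ the cone is the plane $V$ and (4) reads $(1+\alpha)(1+\alpha+\beta)$, as it should. For $e=2$ we get $f_2=2(\alpha+\beta)(1+\alpha+\beta)$, still with nonnegative coefficients, and $\mathrm{Eu}=0$. For $e=3$,
$$f_3=(\alpha+\beta)(\alpha+2\beta)\bigl(3+2\alpha+3\beta-\alpha^2-3\alpha\beta\bigr),\tag{5}$$
and the part of degree 4 is $-\alpha(\alpha+\beta)(\alpha+2\beta)(\alpha+3\beta)$. The approach stops here: in the local expansion the origin occurs with multiplicity $-1$, the degree of the excess bundle $\ell^2\otimes(E/\ell)$.

So it is enough to find the cone over the twisted cubic inside a flag variety, as a $K$-orbit closure near $w_0B$, up to smooth factors. The weights $\alpha,\alpha+\beta,\alpha+2\beta,\alpha+3\beta$ that we need form a root string of length four, and type $G_2$ has one.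

## 4. The twisted cubic in the flag variety of $G_2$

**Theorem 1.** Let $G$ be of type $G_2$, with maximal torus $H\subset B$ and simple roots $\alpha$ (long), $\beta$ (short). The positive roots are $\alpha,\beta,\alpha+\beta,\alpha+2\beta,\alpha+3\beta$ and $\delta:=2\alpha+3\beta$. Let $\theta=\mathrm{Int}(t)$, where $t\in H$ is defined by $\alpha(t)=-1$, $\beta(t)=1$. There is a $K$-orbit closure $Y\subset X$, $\dim Y=4$, such that the coefficient of $[Y_{w_0}]_T=[X]_T$ in $c_M^T(Y)$ is
$$c=(1+\beta)(1+2\alpha+3\beta)(\alpha+\beta)(\alpha+2\beta)\bigl(3+2\alpha+3\beta-\alpha^2-3\alpha\beta\bigr).$$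

**Why this disproves the positivity statement.** The part of $c$ of degree 6 is
$$\beta(2\alpha+3\beta)(\alpha+\beta)(\alpha+2\beta)\cdot(-\alpha)(\alpha+3\beta)=-\prod_{\gamma>0}\gamma,$$
and its coefficient at $\alpha^5\beta$ is $-2$. Here $T=H$, so $\alpha,\beta$ are algebraically independent in $H_T^*$ and $c$ has only one expression as a polynomial in them. So $c$ is not a sum of monomials in the simple roots with nonnegative coefficients. Moreover, at $\alpha=\beta=s$ the last factor is $3+5s-4s^2$ and the others are positive for $s>0$, so $c<0$ for all large $s$ (for instance $s=2$). Hence $c$ is not even a nonnegative real combination of monomials in the positive roots. The sign convention for characters does not matter: replacing every $\lambda$ by $-\lambda$ leaves the degree-6 part unchanged.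

*Proof of Theorem 1.*

**Step 0: the subgroup $K$.** This step checks that the data fit the setting. The character lattice of $G_2$ is $\mathbb Z\alpha\oplus\mathbb Z\beta$, so $t$ exists and $t^2=1$. Since $\theta$ is trivial on $H$, we have $H\subset K$ and $T=H$, and $B$ is $\theta$-stable. On $\mathfrak g_\gamma$ the involution acts by $\gamma(t)$, which is $1$ exactly when the $\alpha$-coefficient of $\gamma$ is even. So
$$\mathfrak k=\mathfrak h\oplus\mathfrak g_{\pm\beta}\oplus\mathfrak g_{\pm\delta}.$$

**Step 1: a chart on a smaller flag variety.** We first build a 3-dimensional variety in the 5-dimensional $G/P$, where the four-term root string is visible. Let $P\supset B$ be the parabolic with $\mathrm{Lie}\,P=\mathfrak b\oplus\mathfrak g_{-\beta}$, let $\pi:X\to G/P$ be the projection, and $\bar x=w_0P$. Since $w_0=-1$ on roots, the stabilizer of $\bar x$ is the parabolic $P^-$ with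
$$\mathfrak p^-=\mathfrak h\oplus\mathfrak g_{\pm\beta}\oplus\bigoplus_{\gamma\in R}\mathfrak g_{-\gamma},\qquad R=\{\alpha,\ \alpha+\beta,\ \alpha+2\beta,\ \alpha+3\beta,\ \delta\}.$$
The unipotent radical $N_P$ of $P$ has Lie algebra $V_1\oplus\mathfrak g_\delta$ with $V_1=\bigoplus_{j=0}^3\mathfrak g_{\alpha+j\beta}$. No root has $\alpha$-coefficient 3, so $[\mathfrak g_\delta,V_1]=0$ and $\mathfrak g_\delta$ is central in $\mathrm{Lie}\,N_P$. Therefore $\exp(z)\exp(v)=\exp(z+v)$ for $z\in\mathfrak g_\delta$, $v\in V_1$. Moreover $N_P$ has trivial intersection with $P^-$, and $\mathrm{Lie}\,N_P$ is a complement of $\mathfrak p^-$. So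
$$\Phi:V_1\oplus\mathfrak g_\delta\to\bar U:=N_P\bar x,\qquad\Phi(v,z)=\exp(z)\exp(v)\bar x$$
is an isomorphism onto an open subset of $G/P$. It is $T$-equivariant because $T$ fixes $\bar x$.

**Step 2: the cone in $V_1$.** This step finds the twisted cubic as an orbit of a subgroup of $K$. Let $M$ be the group generated by $T$ and the root subgroups $U_{\pm\beta}$. It is connected, and $M\subset K\cap P^-$. $\mathrm{Ad}(M)$ preserves $V_1$, the span of the root spaces with $\alpha$-coefficient 1. The string $\alpha,\dots,\alpha+3\beta$ is unbroken with one-dimensional root spaces, and its $\mathfrak{sl}_2$-weights for the root $\beta$ are $-3,-1,1,3$. So $V_1\cong\mathrm{Sym}^3E$, where $E=\langle x,y\rangle$ is the standard representation with $x$ lowest and $y$ highest, and $x^{3-j}y^j$ spans $\mathfrak g_{\alpha+j\beta}$. Giving $x,y$ the $T$-weights $0,\beta$, we get $V_1\cong\mathbb C_\alpha\otimes\mathrm{Sym}^3E$ as $T$-representations.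

Let $\hat C=\hat C_3\subset V_1$ be the set of cubes and let $0\ne v_0\in\mathfrak g_\alpha$, a multiple of $x^3$. The group $SL_2$ (acting through the subgroup generated by $U_{\pm\beta}$) is transitive on $E\smallsetminus0$, and scalar multiples of cubes are cubes, so the $SL_2$-orbit of $v_0$ is $\hat C\smallsetminus0$. The latter is $T$-stable. Hence $\mathrm{Ad}(M)v_0=\hat C\smallsetminus0$.

**Step 3: a $K$-orbit in $G/P$.** Put $\mathcal O'=K\exp(v_0)\bar x$ and $Y'=\overline{\mathcal O'}$. We show that
$$Y'\cap\bar U=\Phi(\hat C\times\mathfrak g_\delta).\tag{6}$$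

*Lower bound.* For $m\in M$ and $z\in\mathfrak g_\delta$ we have $\exp(z)m\in K$, and since $m\bar x=\bar x$,
$$\exp(z)\,m\exp(v_0)\bar x=\exp(z)\exp(\mathrm{Ad}(m)v_0)\bar x .$$
So $\mathcal O'\supset\Phi((\hat C\smallsetminus0)\times\mathfrak g_\delta)$.

*Upper bound.* The tangent space of $\mathcal O'$ at $\exp(v_0)\bar x$, translated back by $\exp(-v_0)$, is the image of $e^{-\mathrm{ad}\,v_0}\mathfrak k$ in $\mathfrak g/\mathfrak p^-$. We compute modulo $\mathfrak p^-$.

* For $h\in\mathfrak h$, $e^{-\mathrm{ad}\,v_0}h=h+\alpha(h)v_0$, so $\mathfrak h$ contributes $\mathbb Cv_0$.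
* $\mathfrak g_\beta$ contributes at most $\mathfrak g_{\alpha+\beta}$, since $2\alpha+\beta$ is not a root.
* $\mathfrak g_{-\beta}$ contributes $0$, since $\alpha-\beta$ is not a root.
* $\mathfrak g_\delta$ contributes $\mathfrak g_\delta$, since $\delta+\alpha$ is not a root.
* $\mathfrak g_{-\delta}$ contributes $0$, since $-\delta+\alpha=-(\alpha+3\beta)$ is a root of $\mathfrak p^-$ and $-\delta+2\alpha=-3\beta$ is not a root.

So the image lies in $\mathbb Cv_0\oplus\mathfrak g_{\alpha+\beta}\oplus\mathfrak g_\delta$, and $\dim\mathcal O'\le3$.

*Conclusion.* $Y'$ is irreducible since $K$ is connected. So $Y'\cap\bar U$ is closed in $\bar U$, irreducible, and of dimension at most 3. It contains the closed irreducible 3-dimensional set $\Phi(\hat C\times\mathfrak g_\delta)$, the closure in $\bar U$ of the set in the lower bound. This proves (6), and $\dim\mathcal O'=3$.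

**Step 4: lifting to $X$.** Let $Y=\pi^{-1}(Y')$. It is closed and $K$-stable, and it is irreducible of dimension 4 because $\pi$ is a locally trivial $\mathbb P^1$-bundle. It is the closure of a $K$-orbit, because $K$ has finitely many orbits on $X$ (Wolf, Matsuki, Springer). One can also exhibit the dense orbit. The fibre $\pi^{-1}(\bar x)=Mw_0B/B\cong\mathbb P^1$ consists of the point $w_0B$, fixed by $U_{-\beta}$, and one further $U_{-\beta}$-orbit, through $w_0s_\beta B$. Since $\alpha-\beta$ is not a root, $U_{-\beta}$ commutes with $\exp(v_0)$. So the $K$-orbit of $\exp(v_0)w_0s_\beta B$ contains $\exp(v_0)U_{-\beta}w_0s_\beta B$, all but one point of the fibre over $\exp(v_0)\bar x$. Moving by $K$, it contains all but at most one point of each fibre over $\mathcal O'$. It therefore has dimension 4 and is dense in $Y$.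

**Step 5: the chart on $X$.** This step describes $Y$ on the open cell $U$. We have $N=N_P\rtimes U_\beta$, and $(n,u)\mapsto nuw_0B$ is a $T$-equivariant isomorphism $N_P\times U_\beta\to U$. Since $U_\beta\subset P^-$, $\pi(nuw_0B)=nu\bar x=n\bar x$. So $nuw_0B\in Y$ if and only if $n\bar x\in Y'$, and (6) gives, $T$-equivariantly,
$$(U,\ Y\cap U)\cong\bigl(V_1\oplus\mathfrak g_\delta\oplus\mathfrak g_\beta,\ \ \hat C\times\mathfrak g_\delta\times\mathfrak g_\beta\bigr).\tag{7}$$

**Step 6: the coefficient.** By (7) and (3) with $A=\mathfrak g_\delta\oplus\mathfrak g_\beta$, $c_M^T(Y\cap U)=(1+\delta)(1+\beta)f_3[U]_T$. By (2) the coefficient is $c=(1+\beta)(1+\delta)f_3$, and (5) gives the stated formula. $\blacksquare$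

## 5. The Euler obstruction as an equivariant coefficient

The product $-\prod_{\gamma>0}\gamma$ found above is $-1$ times the class of the point $w_0B$ in the cell, and $-1$ is the Euler obstruction of the cone. We now show that this is how the degree-$n$ part of the coefficient always arises, $n=\dim X$.

**Theorem 2.** Let $(G,\theta,H,T)$ be as in Section 1, $n=\dim X$, and $Y$ a $K$-orbit closure. Let $c^T_{M,j}(Y)\in H^T_{2j}(X)$ be the components of $c_M^T(Y)$, and let $\mathrm{Eu}_Y$ be MacPherson's local Euler obstruction, extended by $0$ off $Y$.

**(a)** Let $x\in X^T$ be such that some cocharacter of $T$ has only positive weights on $T_xX$. Let $U\cong T_xX$ be the $T$-stable open cell centered at $x$ (the orbit of $x$ under the unipotent radical of the Borel opposite to $x$). Then $c^T_{M,0}(Y)|_U=\mathrm{Eu}_Y(x)\,[x]_T$.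

**(b)** Let $x$ be a $\theta$-stable Borel containing $H$, and let $B$ be the Borel opposite to $x$ with respect to $H$ (it is again $\theta$-stable). The degree-$n$ part of the coefficient of $[X]_T$ in $c_M^T(Y)$ is $\mathrm{Eu}_Y(x)\prod_{\gamma>0}\gamma|_T$. Hence if the positivity statement holds for $Y$ and all $\theta$-stable $B\supset H$, then $\mathrm{Eu}_Y(x)\ge0$ at every $\theta$-stable Borel $x\supset H$.

**(c)** Suppose $T=H$. Then $c^T_{M,0}(Y)=\sum_{x\in X^T}\mathrm{Eu}_Y(x)[x]_T$. Moreover, $c^T_{M,0}(Y)$ has Schubert coefficients that are nonnegative combinations of monomials in the simple roots for every $B\supset H$ if and only if $\mathrm{Eu}_Y\ge0$ on every closed $K$-orbit in $Y$.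

**(d)** The top component $c^T_{M,\dim Y}(Y)=[Y]_T$ always has nonnegative coefficients. So failures of positivity occur only in lower components.

For example, comparing (b) with the degree-6 part of $c$ in Theorem 1 shows that there $\mathrm{Eu}_Y(w_0B)=-1$. So the criterion in (c) fails on the closed orbit through $w_0B$.

**A preliminary on $T$.** We first check that "the Borel opposite to $x$" makes sense for $x\in X^T$, that is, that the Borel $B_x$ contains $H$. For a $\theta$-stable $B\supset H$ the involution permutes the positive roots, so it fixes the cocharacter $2\rho^\vee$, the sum of the positive coroots. The image of $2\rho^\vee$ is connected and lies in $H^\theta$, so it lies in $(H^\theta)_0\subset G^\theta_0=K$, hence in $T$. Every simple root takes the value $2$ on $2\rho^\vee$, so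
$$2\rho^\vee\ \text{is a cocharacter of } T \text{ and is positive on all positive roots.}\tag{8}$$
No root vanishes on it, so $Z_G(T)=H$. If $B_x\supset T$, then $T$ lies in a maximal torus of $B_x$; this torus is contained in $Z_G(T)=H$, hence equals $H$. So $X^T=X^H$, and opposites are taken with respect to $H$. The cell in (a) is identified with the Lie algebra of the unipotent radical, that is, with $T_xX$, by the exponential map.

The content of (a) is the following local statement, which we shall also use in Section 6.

**Lemma C.** Let $V$ be a representation of a torus $T$, $\lambda$ a cocharacter of $T$ with only positive weights on $V$, and $Z\subset V$ a nonempty closed irreducible $T$-stable subvariety of dimension $d$. Then $0\in Z$, and the component of $c_M^T(Z)$ in $H_0^T(V)$ is $\mathrm{Eu}_Z(0)\,[0]_T$.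

*Proof.*

**Step 1: an invariant section of $\tilde{\mathcal T}$.** The section will localize $c_d^T(\tilde{\mathcal T})$ at the fibre over $0$. Let $z_i$ be linear $T$-weight coordinates on $V$ in which $\lambda(s)$ acts by $z_i\mapsto s^{m_i}z_i$, $m_i>0$. Letting $s\to0$ shows that $0\in Z$. Let $\xi=\sum m_iz_i\partial_i$ be the vector field generating $\lambda$. It is $T$-invariant since $T$ is commutative. It is tangent to $Z_{reg}$, so $\nu^*\xi$ lies in $\tilde{\mathcal T}$ over a dense open set, hence everywhere, because $\tilde{\mathcal T}$ is a closed subbundle of $\nu^*TV$. As all $m_i\neq0$, this section vanishes exactly on $D=\nu^{-1}(0)$, which is compact.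

**Step 2: the bottom component is a multiple of $[0]_T$.** Pulling back the equivariant Thom class of $\tilde{\mathcal T}$ by the section $\nu^*\xi:(\tilde Z,\tilde Z\smallsetminus D)\to(\tilde{\mathcal T},\tilde{\mathcal T}\smallsetminus0)$ gives a relative Euler class $e^T(\tilde{\mathcal T},\xi)\in H_T^{2d}(\tilde Z,\tilde Z\smallsetminus D)$ that lifts $c_d^T(\tilde{\mathcal T})$. Its cap product with $[\tilde Z]_T\in H^T_{2d}(\tilde Z)$ lies in $H_0^T(D)$, and the image of this in $H_0^T(\tilde Z)$ is $c_d^T(\tilde{\mathcal T})\cap[\tilde Z]_T$. Pushing forward along $D\to\{0\}$ we obtain $a\in H_0^T(\{0\})=H_T^0=\mathbb Q$. So the component of $c_M^T(Z)$ in $H_0^T(V)$ is $a[0]_T$.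

**Step 3: the number $a$ is the Euler obstruction.** Forgetting equivariance does not change $a$. So $a$ is the relative Euler class of $(\tilde{\mathcal T},\xi)$ evaluated on the fundamental class of $\bigl(\nu^{-1}(\|z\|\le\varepsilon),\nu^{-1}(\|z\|=\varepsilon)\bigr)$, that is, the obstruction to extending $\xi$ without zeros from the boundary. Here $\|z\|^2=\sum|z_i|^2$. The definition of $\mathrm{Eu}_Z(0)$ uses instead the section $r$, the orthogonal projection of $\sum z_i\partial_i$ to $\tilde{\mathcal T}$. Since $\xi$ lies in $\tilde{\mathcal T}$,
$$\mathrm{Re}\langle\xi,r\rangle=\mathrm{Re}\Bigl\langle\xi,\sum z_i\partial_i\Bigr\rangle=\sum m_i|z_i|^2>0\qquad\text{off }D .$$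
In particular $r\ne0$ off $D$. For $0\le\tau\le1$,
$$\mathrm{Re}\langle(1-\tau)\xi+\tau r,\ r\rangle=(1-\tau)\,\mathrm{Re}\langle\xi,r\rangle+\tau\|r\|^2>0\qquad\text{off }D.$$
So $\xi$ and $r$ are homotopic through sections without zeros off $D$. Hence $a=\mathrm{Eu}_Z(0)$. $\blacksquare$

The cusp of Section 2 is a check: there $\xi$ is $s^2$ times the generator $(2,3s)$, so $a=2$, which is the coefficient of $[0]_T$ found by direct computation.

*Proof of Theorem 2.*

**Part (a): transport of Lemma C to the cell.** The given cocharacter contracts $U$ to $x$. If $x\notin Y$, then $Y\cap U=\emptyset$, since a point of $Y\cap U$ would have $x$ as a limit inside the closed $T$-stable set $Y$. Both sides of (a) are then $0$. If $x\in Y$, then $Y\cap U$ is closed in $U$, irreducible (open in $Y$) and $T$-stable. Apply Lemma C with $V=T_xX\cong U$ and $Z=Y\cap U$, and use that $c_M^T$ is local.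

**Part (b): the coefficient for the opposite Borel.** Since $\theta$ fixes $x$ and $H$, it fixes the opposite Borel $B$. As a point of $X=G/B$, $x$ is $w_0B$, and the weights of $T_xX$ are the positive roots of $B$ restricted to $T$. By (8), $2\rho^\vee$ is a cocharacter of $T$ that is positive on them, so (a) applies with $U=Nw_0B/B$. Let $c$ be the coefficient of $[X]_T$ and $c_{(n)}$ its part of degree $n$. Since $[U]_T\in H^T_{2n}(U)$, the component of (2) in $H_0^T(U)$ is
$$c_{(n)}[U]_T=\mathrm{Eu}_Y(x)\,[x]_T=\mathrm{Eu}_Y(x)\prod_{\gamma>0}\gamma|_T\,[U]_T,$$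
by (a) and (1). As $H_*^T(U)$ is free on $[U]_T$, this is the asserted formula.

Now suppose that $c$ is a sum of monomials in restricted simple roots with nonnegative coefficients. Each monomial is homogeneous, so the same holds for $c_{(n)}$. Evaluating at $2\rho^\vee$, where every simple root is $2$ and every positive root is positive, gives $\mathrm{Eu}_Y(x)\prod\gamma(2\rho^\vee)\ge0$, hence $\mathrm{Eu}_Y(x)\ge0$.

**Part (c), the formula.** Let $T=H$. Then $H\subset K$, so $\theta|_H=\mathrm{id}$ and $\theta$ preserves every root space; every Borel containing $H$ is $\theta$-stable. So every $x\in X^T=X^H$ satisfies the hypothesis of (a), as in the proof of (b). Let $U_x$ be the cell of $x$. All weights on it are nonzero, so $x$ is its only fixed point, and $\sum_{x'}\mathrm{Eu}_Y(x')[x']_T$ restricts on $U_x$ to $\mathrm{Eu}_Y(x)[x]_T$. By (a), $c_{M,0}^T(Y)$ has the same restriction. The two classes therefore agree at every fixed point, and restriction to fixed points is injective.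

**Part (c), fixed points and closed orbits.** This step translates the condition on closed orbits into one on $X^T$. Let $x\in X^T$. Since $H\subset K$, the algebra $\mathfrak k$ is $\mathfrak h$ plus the root spaces on which $\theta=1$, and $\mathrm{Lie}(K\cap B_x)$ is $\mathfrak h$ plus those of them that are positive for $B_x$. This is a Borel subalgebra of $\mathfrak k$, so $Kx$ is complete, hence closed. Conversely a closed $K$-orbit is complete and so contains a $T$-fixed point by Borel's theorem. Since $K$ acts by automorphisms of the pair $(X,Y)$, $\mathrm{Eu}_Y$ is constant on $K$-orbits; and it is $0$ off $Y$. So $\mathrm{Eu}_Y\ge0$ on every closed $K$-orbit in $Y$ if and only if $\mathrm{Eu}_Y(x)\ge0$ for all $x\in X^T$.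

**Part (c), the criterion.** "Only if": given $x\in X^T$, let $B$ be the opposite Borel. The coefficient of $[X]_T$ in $c_{M,0}^T(Y)$ is the $c_{(n)}$ of part (b), and if it is a nonnegative combination of monomials in the simple roots, evaluation at $2\rho^\vee$ gives $\mathrm{Eu}_Y(x)\ge0$. "If": let $B\supset H$ be any Borel. By Graham's theorem each $[x]_T$ is a combination of the $[Y_w]_T$ with coefficients that are nonnegative combinations of monomials in the positive roots, hence in the simple roots. Sum with the weights $\mathrm{Eu}_Y(x)\ge0$.

**Part (d).** The top component is the push-forward of $[\tilde Y]_T$, which is $[Y]_T$ because $\nu$ is birational. Graham's theorem applies to the $T$-stable subvariety $Y$. $\blacksquare$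

## 6. Diagonal orbits on a product of two flag varieties

Theorem 2(b) also covers cases with $T\ne H$. Here is one.

**Corollary 3.** Let $G=G_1\times G_1$ with $G_1$ semisimple, $\theta$ the swap, $K$ the diagonal, $B=B_1\times B_1$. For $w$ in the Weyl group of $G_1$, let
$$Y=\{(gB_1,g'B_1):g^{-1}g'B_1\in Y_w\},\qquad Y_w\subset G_1/B_1 .$$
The positivity statement for this $K$-orbit closure implies $\mathrm{Eu}_{Y_w}(eB_1)\ge0$. It fails for $G_1=G_2$, $w=s_\beta s_\alpha s_\beta$, where the degree-12 part of the coefficient of $[X]_T$ is $-\prod_{\gamma>0}\gamma^2$ (the product over the positive roots of $G_1$).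

*Proof.*

**Step 1: local structure of $Y$ along the diagonal.** We compare $\mathrm{Eu}_Y$ with $\mathrm{Eu}_{Y_w}$. The set $Y$ is well defined since $Y_w$ is $B_1$-stable, and $(g,y)\mapsto(gB_1,gy)$ identifies $G_1\times^{B_1}Y_w$ with $Y$. The $K$-orbit of $(eB_1,wB_1)$ meets the fibre $Y_w$ over $eB_1$ in the dense subset $B_1wB_1/B_1$, so $Y$ is its closure. Let $N_1^-$ be the unipotent radical of the Borel opposite to $B_1$. Then $(n,y)\mapsto(nB_1,ny)$ is an isomorphism from $N_1^-\times Y_w$ onto the part of $Y$ over the open cell $N_1^-B_1/B_1$, and it sends $(e,eB_1)$ to the diagonal point $(eB_1,eB_1)$. By Lemma A, $\mathrm{Eu}_Y(eB_1,eB_1)=\mathrm{Eu}_{Y_w}(eB_1)$. Since $\mathrm{Eu}_Y$ is constant on $K$-orbits, the same value holds at all diagonal points.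

**Step 2: the obstruction.** Let $H=H_1\times H_1$ with $H_1\subset B_1$ a maximal torus; then $T$ is the diagonal copy of $H_1$. The point $x=(w_0B_1,w_0B_1)$ is on the diagonal, and it is the Borel opposite to $B$; it is $\theta$-stable and contains $H$. By Theorem 2(b) the positivity statement for $Y$ implies $\mathrm{Eu}_{Y_w}(eB_1)=\mathrm{Eu}_Y(x)\ge0$. Moreover, with $n=\dim X$, the degree-$n$ part of the coefficient of $[X]_T$ is
$$\mathrm{Eu}_{Y_w}(eB_1)\prod_{\gamma>0}\gamma^2,\tag{9}$$
because the positive roots of $G$ are two copies of those of $G_1$, and they restrict to $T$ as each $\gamma$ twice. For $G_1=G_2$ we have $n=12$.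

**Step 3: the Schubert variety as a preimage.** Now let $G_1=G_2$, with $P$ and $M\subset P$ as in Section 4. We pass to $G_1/P$, where the cone will appear. Let $P_\alpha$ be the other minimal parabolic and $S=P\cdot(P_\alpha P/P)\subset G_1/P$. Here $P_\alpha P/P$ is a closed irreducible $B_1$-stable subvariety of dimension at most 1 (the image of $P_\alpha/B_1\cong\mathbb P^1$), and $S$ is the image of the proper map from $P\times^{B_1}(P_\alpha P/P)$. So $S$ is closed and irreducible, and $\dim S\le2$. Its preimage in $G_1/B_1$ is $PP_\alpha P/B_1$, closed, irreducible, of dimension at most 3. It contains $B_1s_\beta s_\alpha s_\beta B_1/B_1$, which has dimension 3 since the word is reduced. So the preimage of $S$ is $Y_w$ with $w=s_\beta s_\alpha s_\beta$.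

**Step 4: $S$ near the base point is the cone.** Let $V_{-1}=\bigoplus_{j=0}^3\mathfrak g_{-\alpha-j\beta}$ and let $\Omega=\exp(V_{-1}\oplus\mathfrak g_{-\delta})P/P$ be the open cell, with $\exp$ giving an isomorphism $V_{-1}\oplus\mathfrak g_{-\delta}\cong\Omega$. For $m\in M$ and $v\in\mathfrak g_{-\alpha}$,
$$\exp(\mathrm{Ad}(m)v)P=m\exp(v)m^{-1}P=m\exp(v)P\in S,$$
because $m\in P$ and $\exp(v)\in P_\alpha$. So $S\cap\Omega$ contains $\exp(\mathrm{Ad}(M)\mathfrak g_{-\alpha})P/P$. As in Step 2 of Section 4, $V_{-1}\cong\mathrm{Sym}^3E$ up to a $T$-character, the extremal weight space $\mathfrak g_{-\alpha}$ is spanned by a cube, and $\mathrm{Ad}(M)\mathfrak g_{-\alpha}$ is the set of all cubes, a closed cone of dimension 2. Since $S\cap\Omega$ is closed in $\Omega$, irreducible and of dimension at most 2, it equals $\exp(\mathrm{Ad}(M)\mathfrak g_{-\alpha})P/P$.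

**Step 5: the value $-1$.** The projection $G_1/B_1\to G_1/P$ is a locally trivial $\mathbb P^1$-bundle, so near $eB_1$ the variety $Y_w$ is the product of the cone over the twisted cubic, with $eB_1$ over its vertex, and a smooth curve. By Lemma A, $\mathrm{Eu}_{Y_w}(eB_1)$ is the Euler obstruction of the cone at its vertex, which is $2-3=-1$ by Lemma B. Lemma C gives the same value: $2\rho^\vee$ has positive weights on $V_1$, and the degree-4 part of $f_3$ in (5) is
$$-\alpha(\alpha+\beta)(\alpha+2\beta)(\alpha+3\beta),$$
which times $[V_1]_T$ is $-[0]_T$. So (9) equals $-\prod_{\gamma>0}\gamma^2$. By Step 2, positivity fails. $\blacksquare$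

All these arguments concern equivariant coefficients of positive degree; nothing is claimed here about the non-equivariant specialization of $c_M^T(Y)$.
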